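# Every sequence bounded, no common bound: matrix products alternating between two sets

## 1. A two-state machine with a reset

Let $g=e_1$ and $z=e_2$ be the standard basis of $\mathbb R^2$, and consider the four matrices
$$A_0=\begin{pmatrix}2&0\\0&1\end{pmatrix},\quad D=\begin{pmatrix}0&2\\0&0\end{pmatrix},\quad I=\begin{pmatrix}1&0\\0&1\end{pmatrix},\quad R=\begin{pmatrix}0&0\\1&1\end{pmatrix}.$$
They act on the basis by
$$A_0g=2g,\quad A_0z=z,\qquad Dg=0,\quad Dz=2g,\qquad Rg=Rz=z .$$

Two people build a product together. The first person writes down an infinite sequence $A_1,A_2,\dots$ of letters from $\{A_0,D\}$. The second person sees the whole sequence and answers with $B_1,B_2,\dots$ from $\{I,R\}$. We then form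
$$A_1B_1,\qquad A_2B_2A_1B_1,\qquad A_3B_3A_2B_2A_1B_1,\ \dots$$
The second person wants these products to stay bounded.

All these matrices send a basis vector to a nonnegative multiple of a basis vector. So we can follow a token: it sits in state $g$ or $z$ and carries a weight. The state $g$ is "growing", since it doubles under $A_0$. The state $z$ is "resting". The letter $D$ destroys a token in $g$, and it pushes a token in $z$ back to $g$ and doubles it. The matrix $R$ is a reset, which moves everything to $z$ without changing the weight. At time $n$ one first applies $B_n$, then $A_n$. We measure matrices by the largest absolute value of an entry and vectors by the sup norm. A column of a matrix $P$ is $Pg$ or $Pz$, so $\|P\|=\max(\|Pg\|,\|Pz\|)$.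

Let us try some sequences.

If the letters are $A_0,A_0,A_0,\dots$, then answering with $I$ is a mistake, since $\|A_0^n\|=2^n$. Answering with $R$ works: $A_0R=R$ and $R^2=R$, so every product equals $R$, of norm $1$.

If $D$ occurs exactly once, answering with $R$ always still works. The products are $R$ before $D$ occurs, $DR$ when it occurs, and $2R$ afterwards, because
$$RDR=R\begin{pmatrix}2&2\\0&0\end{pmatrix}=\begin{pmatrix}0&0\\2&2\end{pmatrix}=2R$$
and $A_0R=R$. All norms are at most $2$.

If $D$ occurs at least twice, let $s<t$ be its first two times. Now answer with $I$ always. The image of $D$ is spanned by $g$, so $A_0^kD=2^kD$, and $D^2=0$. The product at time $t$ is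
$$DA_0^{t-s-1}DA_0^{s-1}=2^{t-s-1}D^2A_0^{s-1}=0,$$
and all later products vanish too. Only finitely many products are nonzero, so the sequence is bounded.

So the second person can always win. But look at the price in the last case. For $s\le n<t$ the product is $2^{n-s}DA_0^{s-1}=2^{n-s}D$ (note $DA_0=D$), so just before time $t$ the norm is $2^{t-s}$. The bound depends on the gap between the two $D$'s. The other pure strategy, resetting always, avoids this cost but gains a factor $2$ at every $D$, so it is hopeless if $D$ occurs infinitely often.

Could a clever mixture keep everything below a fixed number such as $2$? Try the word $D,A_0,D$ and a token starting at $z$ with weight $1$. After the first letter it is $2g$, whether $B_1$ is $I$ or $R$. At the second letter there are two options. With $B_2=I$ it becomes $4g$. With $B_2=R$ it becomes $2z$, and then the third letter turns it into $4g$, for either choice of $B_3$. So the norm $4$ is reached by time $3$, whatever the second person does. The number $2$ is not enough. Is any fixed number enough?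

Here is the general form. Write $\mathcal M(p,q)$ for the space of real $p\times q$ matrices, and $\mathcal M^\infty$ for the set of infinite sequences with terms in a set $\mathcal M$ of matrices.

**Definition.** Let $\mathcal A\subset\mathcal M(N,M)$ and $\mathcal B\subset\mathcal M(M,N)$. A sequence $\{A_n\}\in\mathcal A^\infty$ is *$\mathcal B$-right-bounded* if there is a constant $C=C(\{A_n\})$ such that
$$\exists\,\{B_n\}\in\mathcal B^\infty:\quad \|A_nB_n\cdots A_1B_1\|\le C,\qquad n=1,2,\dots \tag{1}$$
A *universal constant* for the pair $(\mathcal A,\mathcal B)$ is a $C>0$ for which (1) holds, with this same $C$, for every $\{A_n\}\in\mathcal A^\infty$. The sequence $\{B_n\}$ may depend on $\{A_n\}$, including on its future.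

All norms on a finite-dimensional space are equivalent, so neither notion depends on the norm. Unless stated otherwise we use the largest absolute value of an entry. When we need $\|PQ\|\le\|P\|\,\|Q\|$ we switch to an operator norm and say so.

For $\mathcal A=\{A_0,D\}$, $\mathcal B=\{I,R\}$ we have just proved that every sequence is $\mathcal B$-right-bounded, and that no number below $4$ is a universal constant. The general question is posed in Victor Kozyakin, "On the boundedness of infinite matrix products with alternating factors from two sets of matrices", arXiv:2010.03890 (2020): if $\mathcal A$ and $\mathcal B$ are finite and every sequence in $\mathcal A^\infty$ is $\mathcal B$-right-bounded, must a universal constant exist?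

We shall see that the answer is no, and that the machine above already shows it. First we look at situations where the answer is yes.

## 2. One row, one column, one letter

Let $p=|\mathcal A|$ and $q=|\mathcal B|$, and suppose throughout this section that every sequence in $\mathcal A^\infty$ is $\mathcal B$-right-bounded. If one of $N,M,p,q$ is $1$, a universal constant exists. We take the four cases in turn.

**Case $p=1$.** There is only one sequence $\{A_n\}$, and its own constant is universal.

**Case $N=1$.** Every $AB$ is a scalar. Fix $A\in\mathcal A$ and let $\mu=\min_{B\in\mathcal B}|AB|$. If $\mu>1$, the constant sequence $A,A,\dots$ gives products of modulus at least $\mu^n$ for every choice of $\{B_n\}$, which contradicts right-boundedness. So for each $A$ there is $B(A)\in\mathcal B$ with $|AB(A)|\le1$. Answer $B_n=B(A_n)$. All products have modulus at most $1$.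

**Case $M=1$.** Now $A$ is a column, $B$ is a row, and every $BA$ is a scalar. Regroup the product as
$$A_nB_n\cdots A_1B_1=(B_nA_{n-1})(B_{n-1}A_{n-2})\cdots(B_2A_1)\;A_nB_1. \tag{2}$$
Fix $A$ and let $\mu=\min_B|BA|$. Suppose $\mu>1$. Then $A\ne0$ and every $B\in\mathcal B$ is nonzero, so every $AB$ (a nonzero column times a nonzero row) is a nonzero matrix. For the constant sequence $A,A,\dots$, formula (2) gives
$$\|AB_n\cdots AB_1\|\ge\mu^{n-1}\min_{B}\|AB\|\to\infty,$$
a contradiction. So for each $A$ there is $B'(A)\in\mathcal B$ with $|B'(A)A|\le1$. Take $B_1$ arbitrary and $B_{n+1}=B'(A_n)$. By (2) all products have norm at most $\max_{A,B}\|AB\|$.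

**Case $q=1$.** If $\mathcal B=\{B\}$, there is nothing to choose. The products are those of the finite set $\{AB:A\in\mathcal A\}\subset\mathcal M(N,N)$, and the hypothesis says that they are bounded along every sequence. The following fact, which is quoted as known together with the problem, finishes this case. I include a proof.

**Proposition 1.** Let $\mathcal A\subset\mathcal M(N,N)$ be a finite set such that $\{\|A_n\cdots A_1\|\}_{n\ge1}$ is bounded for every $\{A_n\}\in\mathcal A^\infty$. Then there is $C>0$ such that $\|A_n\cdots A_1\|\le C$ for all $\{A_n\}\in\mathcal A^\infty$ and all $n$.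

*Proof.* Use a vector norm and its operator norm. Let $S$ be the set of all finite products of elements of $\mathcal A$, with the identity included as the empty product, and let
$$V=\{x\in\mathbb R^N:\ \sup_{P\in S}\|Px\|<\infty\}.$$
This is a linear subspace, and $AV\subset V$ for $A\in\mathcal A$, because $PA\in S$ whenever $P\in S$. Since $S$ is bounded on each vector of a basis of $V$, there is $c\ge1$ with $\|Py\|\le c\|y\|$ for all $y\in V$, $P\in S$. If $V=\mathbb R^N$, we are done with $C=c$.

Suppose instead that $V\neq\mathbb R^N$. Let $a\ge1$ satisfy $\|A\|\le a$ for all $A\in\mathcal A$. I claim that for every $x\notin V$ and every $L>0$ there is $P\in S$ with $Px\notin V$ and $\|Px\|>L$. Indeed, as $x\notin V$ there is $P=A_k\cdots A_1\in S$ with $\|Px\|>Lca$. If $Px\notin V$, this $P$ will do. If $Px\in V$, let $j\ge1$ be the first index with $A_j\cdots A_1x\in V$, and put $y=A_{j-1}\cdots A_1x\notin V$. Since $A_jy\in V$,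
$$Lca<\|Px\|=\|A_k\cdots A_{j+1}(A_jy)\|\le c\,\|A_jy\|\le ca\,\|y\|,$$
so $\|y\|>L$, and $A_{j-1}\cdots A_1$ will do.

Now start from some $x_0\notin V$ and choose successively $P_k\in S$ with $x_k=P_kx_{k-1}\notin V$ and $\|x_k\|>k+\|x_{k-1}\|$. Each $P_k$ is a nonempty product, since it changes the norm. Writing the letters of $P_1$, then of $P_2$, and so on, we get a sequence in $\mathcal A^\infty$ along which $\|A_n\cdots A_1x_0\|$ is unbounded. This contradicts the hypothesis. $\blacksquare$

## 3. Baire category, and what a singular prefix hides

When a family of pointwise bounds should become uniform, one thinks of Baire's theorem. Let us run that argument. We need the topology on sequences.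

Give $\mathcal A^\infty$ and $\mathcal B^\infty$ the product topologies of finite discrete spaces. Both are compact and metrizable (for instance, let two distinct sequences that first differ at index $k$ have distance $2^{-k}$). A *cylinder* is the set of all sequences that begin with a given finite word $w$. For example, the cylinder of the word $DD$ in $\{A_0,D\}^\infty$ consists of all sequences $D,D,A_3,A_4,\dots$. Cylinders are open and closed, and they form a base of the topology. We recall Baire's theorem in the form used here: if a nonempty compact metrizable space is a countable union of closed sets, then one of these sets has nonempty interior.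

**Theorem 1.** Let $\mathcal A,\mathcal B$ be finite, let every $AB$ ($A\in\mathcal A$, $B\in\mathcal B$) be invertible, and let every $\{A_n\}\in\mathcal A^\infty$ be $\mathcal B$-right-bounded. Then a universal constant exists.

*Proof.* Use an operator norm.

**Step 1: find a cylinder with a common bound.** Let $F_k$ be the set of all $\alpha=\{A_n\}\in\mathcal A^\infty$ for which some $\beta=\{B_n\}\in\mathcal B^\infty$ gives $\|A_nB_n\cdots A_1B_1\|\le k$ for all $n$. For fixed $n$ the condition $\|A_nB_n\cdots A_1B_1\|\le k$ involves only finitely many coordinates of $(\alpha,\beta)$, so it defines a closed subset of $\mathcal A^\infty\times\mathcal B^\infty$. The intersection over all $n$ is closed in a compact space, hence compact. The set $F_k$ is the projection of this intersection to $\mathcal A^\infty$, so it is compact, hence closed. By hypothesis $\bigcup_kF_k=\mathcal A^\infty$. By Baire's theorem some $F_k$ has nonempty interior, so it contains the cylinder of some finite word $w$, which we may take nonempty.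

**Step 2: carry the bound from the cylinder to all sequences.** Let $\alpha=\{A_n\}\in\mathcal A^\infty$ be arbitrary. The sequence $w\alpha$, which is $w$ followed by $\alpha$, lies in $F_k$. So there are $B$'s for which all products along $w\alpha$ have norm at most $k$. The product up to the end of $w$ is a matrix $Q$. The later ones have the form $P_nQ$, where $P_n=A_nB_n\cdots A_1B_1$ is a product along $\alpha$, formed with the remaining $B$'s. Since $Q$ is a product of invertible matrices $AB$,
$$\|P_n\|\le\|P_nQ\|\,\|Q^{-1}\|\le k\,\|Q^{-1}\| .$$
There are only finitely many possible $Q$, because $w$ is one fixed word and $\mathcal B$ is finite. So $k\max_Q\|Q^{-1}\|$ is a universal constant. $\blacksquare$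

Step 1 never used invertibility. Step 2 used it at one point, to pass from a bound on $P_nQ$ to a bound on $P_n$. If $Q$ is singular, a bound on $P_nQ$ controls $P_n$ only on the image of $Q$.

For the machine of Section 1 this loss can be total. Take the word $DD$ and any continuation, and answer with $I$ always. The products are $D$, of norm $2$, and then $D^2=0$ forever. So $F_2$ contains the whole cylinder of $DD$, and Step 1 succeeds with $k=2$. But $Q=D^2=0$, and the bound $\|P_n\cdot0\|\le2$ says nothing about $P_n$. A cylinder with a good bound exists because its prefix has destroyed everything, and for the continuation we learn nothing.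

This suggests where to look for trouble. In our machine a token can be destroyed, but only if the second person waits until the next $D$ with the token growing in $g$. The first person controls how long that wait is.

## 4. Waiting or paying

Consider the second person's options when a token of weight $x$ is in state $g$ and the next $D$ is $m+1$ steps away, with $m$ letters $A_0$ in between. Waiting with $I$ until the next $D$ destroys the token, but its weight first reaches $2^mx$. Resetting saves the token from growth, but then the next $D$ doubles it and puts it back in $g$. Waiting costs a factor $2^m$ once. Resetting costs a factor at least $2$ and returns us to the same situation. So put $D$'s at distance $m+1$ and repeat the situation $m$ times: either one wait is made, at cost $2^m$, or $m$ payments are made, at total cost at least $2^m$.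

**Theorem 2.** Let $\mathcal A=\{A_0,D\}$ and $\mathcal B=\{I,R\}$ with the matrices of Section 1. Every $\{A_n\}\in\mathcal A^\infty$ is $\mathcal B$-right-bounded, but there is no universal constant. For every $m\ge1$ there is a periodic sequence $\{A_n\}\in\mathcal A^\infty$ such that for every $\{B_n\}\in\mathcal B^\infty$
$$\max_{1\le n\le m(m+1)+1}\|A_nB_n\cdots A_1B_1\|\ \ge\ 2^{m+1}.$$

*Proof.* Right-boundedness was proved in Section 1: if $D$ occurs at most once, $B_n=R$ for all $n$ gives norms at most $2$; if $D$ occurs at least twice, $B_n=I$ for all $n$ makes the products vanish from the second $D$ on.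

**Step 1: set up the sequence and the token.** Fix $m\ge1$. Let $A_n=D$ if $n\equiv1\pmod{m+1}$ and $A_n=A_0$ otherwise. The letter $D$ occurs at the times
$$n_j=j(m+1)+1,\qquad j=0,1,2,\dots,$$
and the $m$ letters at times $n_j+1,\dots,n_j+m$ are $A_0$. Let $\{B_n\}\in\mathcal B^\infty$ be arbitrary, and put $v_0=z$, $v_n=A_nB_nv_{n-1}$. Then $v_n$ is the second column of $A_nB_n\cdots A_1B_1$, so $\|A_nB_n\cdots A_1B_1\|\ge\|v_n\|$. Since $Iz=Rz=z$, we have $v_{n_0}=v_1=Dz=2g$ for either choice of $B_1$.

**Step 2: analyze one period.** Suppose $v_{n_j}=xg$ with $x>0$. Exactly one of two things happens.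

(a) $B_n=I$ for all $n_j<n\le n_j+m$. Then $v_{n_j+m}=A_0^m(xg)=2^mxg$.

(b) $R$ is used at some time in $n_j<n\le n_j+m$, for the first time after $i\ge0$ uses of $I$. At that time the token becomes $A_0R(2^ixg)=2^ixz$. From then until time $n_j+m$ it stays equal to $2^ixz$, because $A_0Iz=A_0Rz=z$. At time $n_{j+1}=n_j+m+1$ the letter is $D$, and $DIz=DRz=2g$. So $v_{n_{j+1}}=2^{i+1}xg$, which is again a multiple of $g$, with weight at least $2x$.

**Step 3: add up the costs.** Suppose (a) occurs for some $j\le m-1$, and take the first such $j$. Then (b) occurred for all smaller indices, so $v_{n_j}=xg$ with $x\ge2$, and $\|v_{n_j+m}\|=2^mx\ge2^{m+1}$. The time $n_j+m$ is less than $n_m$. Otherwise (b) occurs for $j=0,\dots,m-1$. The weight, starting from $2$, is at least doubled $m$ times, so $v_{n_m}=x_mg$ with $x_m\ge2\cdot2^m$. In either case $\|v_n\|\ge2^{m+1}$ for some $n\le n_m=m(m+1)+1$.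

As $m$ is arbitrary, no constant $C$ works for all sequences. $\blacksquare$

For $m=1$ this is the word $D,A_0,D$ played at the start.

## 5. The exact list of sizes

We can now say for which sizes a universal constant must exist.

**Theorem 3.** Let $N,M,p,q\ge1$. The statement "for all $\mathcal A\subset\mathcal M(N,M)$, $\mathcal B\subset\mathcal M(M,N)$ with $|\mathcal A|=p$, $|\mathcal B|=q$: if every $\{A_n\}\in\mathcal A^\infty$ is $\mathcal B$-right-bounded, then a universal constant exists" is true if and only if $\min(N,M,p,q)=1$.

*Proof.* If one of the numbers is $1$, the statement was proved in Section 2. Let $N,M,p,q\ge2$. We must enlarge the example of Theorem 2 to the prescribed sizes without spoiling it.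

**Step 1: the enlarged sets.** Put
$$\mathcal A'=\{A_0,D,t_1D,\dots,t_{p-2}D\},\qquad\mathcal B'=\{I,R,s_1R,\dots,s_{q-2}R\}$$
with distinct $t_i\in(0,1)$ and distinct $s_i>1$. These sets have exactly $p$ and $q$ elements. The extra letters are chosen so that they help neither person: the new $D$'s are weaker for the first person, and the new resets are costlier for the second. Place each matrix of $\mathcal A'$ in the upper left corner of an $N\times M$ zero matrix and each matrix of $\mathcal B'$ in the upper left corner of an $M\times N$ zero matrix. By block multiplication every product $A_nB_n\cdots A_1B_1$ of padded matrices is the corresponding $2\times2$ product padded with zeros, and it has the same norm. So it suffices to treat $\mathcal A'$ and $\mathcal B'$.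

**Step 2: right-boundedness.** If at most one letter of the sequence is a multiple $tD$ of $D$, with $t\in(0,1]$, take $B_n=R$ always. The products are $R$ before it, $tDR$ at it, and $2tR$ afterwards, so the norms are at most $2$. If at least two letters are multiples of $D$, say the first two are $tD$ at time $s$ and $t'D$ at time $s'$, take $B_n=I$ always. The product at time $s'$ is
$$t'D\,A_0^{s'-s-1}\,tD\,A_0^{s-1}=tt'\,2^{s'-s-1}D^2A_0^{s-1}=0,$$
and it stays $0$.

**Step 3: no universal constant.** Use the sequence of Theorem 2, which involves only $A_0$ and $D$, and the same token. Every element of $\mathcal B'$ other than $I$ is $sR$ with $s\ge1$. After the first letter, $v_1=xg$ with $x\ge2$. Suppose $v_{n_j}=xg$. If only $I$ is used for $n_j<n\le n_j+m$, then $v_{n_j+m}=2^mxg$ as before. Otherwise the first reset, after $i$ uses of $I$, gives $A_0(sR)(2^ixg)=s2^ixz$. Until time $n_j+m$ the token remains a multiple of $z$, and each step multiplies it by a factor $1$ or $s\ge1$. At time $n_{j+1}$ the letter $D$ gives $2g$ times the weight, again possibly times some $s\geq 1$. So $v_{n_{j+1}}=x'g$ with $x'\ge2x$. Step 3 of the proof of Theorem 2 now applies word for word, and for every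 $m$ the norm $2^{m+1}$ is forced by time $m(m+1)+1$. $\blacksquare$

## 6. The unavoidable growth is subexponential

There need not be a uniform bound. How large can the first person force the product to be within $n$ steps? Put
$$\kappa(n)=\max_{\alpha\in\mathcal A^\infty}\ \min_{\beta\in\mathcal B^\infty}\ \max_{1\le k\le n}\|A_kB_k\cdots A_1B_1\|,$$
where $\alpha=\{A_n\}$ and $\beta=\{B_n\}$. Only the first $n$ letters matter, so the maximum and minimum run over finitely many cases. For fixed $\alpha,\beta$ the inner maximum is nondecreasing in $n$, hence so is $\kappa$. If a universal constant $C$ exists, then $\kappa(n)\le C$ for all $n$.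

For the machine of Section 1, $\kappa(1)=2$: for the letter $A_0$ the better answer is $R$, of norm $1$, and for the letter $D$ both $\|D\|$ and $\|DR\|$ equal $2$. The word $D,A_0,D$ shows $\kappa(3)\ge4$. Theorem 2 says $\kappa(m(m+1)+1)\ge2^{m+1}$. Since $m(m+1)+1\le(m+1)^2$, this means $\kappa(n)\ge2^{\sqrt n}$ for $n=m(m+1)+1$. In the other direction there is a general bound.

**Theorem 4.** Let $\mathcal A,\mathcal B$ be finite and let every $\{A_n\}\in\mathcal A^\infty$ be $\mathcal B$-right-bounded. Then for every $\varepsilon>0$ there is $C_\varepsilon$ such that every $\{A_n\}\in\mathcal A^\infty$ admits $\{B_n\}\in\mathcal B^\infty$ with $\|A_nB_n\cdots A_1B_1\|\le C_\varepsilon e^{\varepsilon n}$ for all $n$. In particular $\kappa(n)=e^{o(n)}$.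

*Proof.* Use an operator norm; another norm changes $C_\varepsilon$ only by a constant factor. Fix $\varepsilon>0$.

**Step 1: every sequence has an initial block with a good product.** Let $\alpha=\{A_n\}$ have the constant $C(\alpha)$ in (1). Choose $k\ge1$ with $e^{\varepsilon k}\ge C(\alpha)$. Then there are $B_1,\dots,B_k$ with $\|A_kB_k\cdots A_1B_1\|\le e^{\varepsilon k}$.

**Step 2: bound the block lengths.** For given $k$, this property of $\alpha$ depends only on its first $k$ letters. So it holds, with the same $k$, on a whole cylinder around $\alpha$. These cylinders cover the compact space $\mathcal A^\infty$, so finitely many of them cover it. Let $K$ be the largest $k$ among these finitely many. Then every $\alpha\in\mathcal A^\infty$ has a block length $k\le K$ as in Step 1.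

**Step 3: concatenate.** Given $\alpha$, cut off a first block of length $k_1\le K$ whose product, with suitable $B$'s, has norm at most $e^{\varepsilon k_1}$. What remains is again a sequence in $\mathcal A^\infty$, so cut off a second block of length $k_2\le K$, and so on. Concatenate the $B$'s. Let $\rho=\max(1,\max_{A,B}\|AB\|)$. At a time $n$, let $n'\le n$ be the total length of the blocks completed by then, so $n-n'<K$. The completed blocks contribute at most $e^{\varepsilon n'}$ and the remaining $n-n'$ factors $AB$ at most $\rho^{n-n'}$. So the product has norm at most $\rho^Ke^{\varepsilon n}$, and $C_\varepsilon=\rho^K$ works.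

**Step 4: the growth of $\kappa$.** We get $\kappa(n)\le C_\varepsilon e^{\varepsilon n}$ for every $\varepsilon>0$ (with $C_\varepsilon$ adjusted to the norm in $\kappa$), so $\limsup_n\frac1n\log\kappa(n)\le0$. This is the meaning of $\kappa(n)=e^{o(n)}$ as a bound. If $\kappa$ is not identically $0$, it is bounded below by a positive number for large $n$, being nondecreasing, so then $\frac1n\log\kappa(n)\to0$. $\blacksquare$

## 7. A hierarchy of resets

Between $2^{\sqrt n}$ and $e^{o(n)}$ there is a wide gap. We now close it in the sense of exponents: the exponent $1$ in Theorem 4 is sharp.

**Theorem 5.** For every $d\ge1$ there are $\mathcal A,\mathcal B\subset\mathcal M(2d,2d)$ with $|\mathcal A|=d+1$, $|\mathcal B|=2$, such that every sequence in $\mathcal A^\infty$ is $\mathcal B$-right-bounded and, for some $c>0$ and all large $n$,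
$$\kappa(n)\ \ge\ 2^{\,c\,n^{d/(d+1)}} .$$
Hence no bound $\kappa(n)\le e^{O(n^\theta)}$ with a fixed $\theta<1$ holds for all right-bounded pairs.

To see what to aim for, look again at Theorem 2. There, $m$ blocks of length about $m$ forced $2^m$ in about $m^2$ steps. The weak spot is the payment. A reset can cost as little as a factor $2$ per block, because a token that has been reset rests during the remaining block. We make resetting dearer by filling the block with a smaller copy of the same game. An unreset token at level $d$ does not notice the small game and doubles at each step. A token that has been reset drops to the bottom and must play the small game. If the small game of level $d-1$ costs $2^{h^{d-1}}$ and the block has length about $h^d$, then waiting out a block costs about $2^{h^d}$, and $h$ payments also cost about $2^{h\cdot h^{d-1}}=2^{h^d}$. The total length is about $h\cdot h^d=h^{d+1}$. This gives the exponent $d/(d+1)$.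

### 7.1. The machine with $d$ levels

Let $z_1,\dots,z_d,g_1,\dots,g_d$ be the standard basis of $\mathbb R^{2d}$, and set $z_{d+1}:=0$. Let $\mathcal B=\{I,R\}$, where $R$ maps every basis vector to $z_1$. Let $\mathcal A=\{T_0,\dots,T_d\}$ with
$$T_\ell z_i=\begin{cases}z_i,&\ell<i\\ 2g_\ell,&\ell\ge i\end{cases}\qquad\qquad
T_\ell g_i=\begin{cases}2g_i,&\ell<i\\ z_{i+1},&\ell=i\\ 2g_\ell,&\ell>i.\end{cases}$$
These $d+1$ matrices are distinct, since $T_0z_1=z_1$ and $T_\ell z_1=2g_\ell$ for $\ell\ge1$. We write "letter $\ell$" for $T_\ell$.

In words, $g_i$ doubles under letters below $i$, and letter $i$ releases it to the resting state $z_{i+1}$. The state $z_i$ rests under letters below $i$. Any letter too high for the state catches the token, doubles it, and puts it in the growing state of that letter. At the top, letter $d$ sends $g_d$ to $z_{d+1}=0$.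

For $d=1$ this is Section 1, with $T_0=A_0$, $T_1=D$, $g_1=g$, $z_1=z$. For $d=2$ the transitions are
$$\begin{array}{c|cccc}
 & z_1&z_2&g_1&g_2\\ \hline
T_0& z_1&z_2&2g_1&2g_2\\
T_1& 2g_1&z_2&z_2&2g_2\\
T_2& 2g_2&2g_2&2g_2&0
\end{array}$$

Since $Rb=z_1$ for every basis vector $b$,
$$T_0Rb=z_1,\qquad T_\ell Rb=2g_\ell\quad(\ell\ge1). \tag{3}$$
Every $T_\ell$ and every $T_\ell R$ maps each basis vector to $1$ or $2$ times a basis vector, with the sole exception $T_dg_d=0$. So again we may follow a token $xb$, with weight $x>0$ and state $b$. Its weight never decreases, unless the token is annihilated. Annihilation happens only at state $g_d$, letter $d$, with $B=I$. The norm of a product is the largest weight among the tokens started with weight $1$ from the basis vectors (an annihilated token counting as $0$).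

### 7.2. Every sequence can be survived

**Right-boundedness.** Let a sequence of letters be given, and let $p$ be the largest letter that occurs infinitely often.

If $p=0$, only finitely many letters are nonzero, say $r$ of them. Take $B_n=R$ for all $n$. By (3) a weight doubles only at a nonzero letter, so all norms are at most $2^r$.

If $p\ge1$, the letters larger than $p$ occur only finitely often in total. So there is a time $s$ at which the letter is $p$ and after which all letters are at most $p$. Let $s'>s$ be the next time with letter $p$. Take $B_n=R$ for $n\le s$ and $B_n=I$ for $n>s$. By (3) the first step sends all basis vectors to one and the same vector, so they stay together, and at time $s$ they are all at the same multiple of $g_p$. At the times strictly between $s$ and $s'$ the letters are less than $p$, so $g_p\mapsto2g_p$ at each step. At time $s'$ the letter $p$ sends $g_p$ to $z_{p+1}$, which is $0$ if $p=d$. After $s'$ all letters are less than $p+1$, so $z_{p+1}$ is fixed. The products are therefore constant from time $s'$ on, and hence bounded.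

### 7.3. The nested words

Fix an integer $h\ge1$. Define words, read from left to right in time, by
$$U_0=0^h\ (\text{the letter }0\text{ repeated }h\text{ times}),\qquad U_i=(U_{i-1}\,i)^{h+1}\quad(1\le i\le d),$$
and let $u_i=|U_i|$ be the length. For $h=1$ we get $U_0=0$, $U_1=0101$, $U_2=0101201012$. The word $U_i$ uses only letters at most $i$.

**Lengths.** We have $u_0=h$ and $u_i=(h+1)(u_{i-1}+1)$. From $u_i\ge hu_{i-1}$ we get $u_i\ge h^{i+1}$. From $h+1\le2h$ and $u_{i-1}+1\le2u_{i-1}$ we get $u_i\le4hu_{i-1}$. Together,
$$h^{i+1}\le u_i\le4^ih^{i+1}. \tag{4}$$

### 7.4. What a reset token does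

**Step (i): the states a reset token can reach.** This step shows that a token which has been reset during letters below $i$ will certainly be caught by letter $i$. Let $1\le i\le d$ and put
$$S_i=\{z_1,\dots,z_i,\ g_1,\dots,g_{i-1}\}.$$
A token that starts at $z_1$ and processes letters at most $i-1$, with any choices of $B$, always stays in $S_i$. To check that $S_i$ is closed, let $\ell\le i-1$.

With $B=R$ the new state is $z_1$ or $g_\ell$ with $1\le\ell\le i-1$, by (3). With $B=I$, a state $z_j$ with $j\le i$ stays at $z_j$ if $\ell<j$, and goes to $g_\ell$ with $1\le j\le\ell\le i-1$ otherwise. A state $g_j$ with $j\le i-1$ stays if $\ell<j$, goes to $z_{j+1}$ with $j+1\le i$ if $\ell=j$, and goes to $g_\ell$ with $\ell\le i-1$ if $\ell>j$. All these states are in $S_i$. No annihilation occurs, since $g_d\notin S_i$.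

From any state in $S_i$, letter $i$ leads to $g_i$ and doubles the weight, for either choice of $B$. With $B=R$ this is (3). With $B=I$, the state $z_j$ with $j\le i$ goes to $2g_i$ because $i\ge j$, and the state $g_j$ with $j<i$ goes to $2g_i$ because $i>j$.

One remark on how this will be used. When $R$ is applied to a token $xb$, the token becomes $xz_1$, and then the letter acts. So from its first use of $R$ on, the token evolves exactly as one that starts at $z_1$ (choosing $I$ at that first letter).

**The cost of a game.** For $0\le i\le d-1$ let $K_i$ be the minimum, over all choices of $B$'s, of $\log_2(\text{final weight}/\text{initial weight})$ for a token that starts at $g_{i+1}$ and processes $U_i$. No annihilation occurs, because the letter $d$ does not occur in $U_i$. So weights do not decrease along the way, and in particular $K_0\ge0$.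

As an example take $d=2$, $h=1$ and compute $K_1$: the token starts at $g_2$ with weight $1$ and processes $0101$. If $B_1=I$, it is at $2g_2$ after the first letter, and the second letter, which is $1$, makes it $4g_2$ with $I$ or $4g_1$ with $R$. If $B_1=R$, it is at $z_1$ and then at $2g_1$. From $2g_1$ the third letter $0$ makes it $4g_1$ with $I$, or $2z_1$ with $R$, and in the latter case the last letter $1$ makes it $4g_1$. So the final weight is always at least $4$, and $B=(R,I,R,I)$ attains it. Hence $K_1=2$ here.

### 7.5. One block

**Step (ii): the dichotomy for a block.** This is the analogue of alternatives (a) and (b) in Theorem 2. Let $1\le i\le d$, and let a token start at $g_i$ with weight $x$ and process $U_{i-1}\,i$.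

(a) If $R$ is not used, then after $U_{i-1}$ the token is at $g_i$ with weight $2^{u_{i-1}}x$, and then it goes to $z_{i+1}$ (it is annihilated if $i=d$).

(b) If $R$ is used, then the token ends at $g_i$ with weight at least $2^{1+K_{i-1}}x$.

For (a), all letters of $U_{i-1}$ are less than $i$ and so double $g_i$. Then letter $i$ sends $g_i$ to $z_{i+1}$.

For (b), the token starts at $g_i=g_{(i-1)+1}$ and processes $U_{i-1}$, so after $U_{i-1}$ its weight is at least $2^{K_{i-1}}x$ by definition of $K_{i-1}$. If $R$ was used inside $U_{i-1}$, then by the remark in (i) its state after $U_{i-1}$ is in $S_i$, and letter $i$ takes it to $g_i$ and doubles its weight. If $R$ is used only at the last letter, then $T_iRb=2g_i$ gives the same conclusion.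

### 7.6. The cost of level $i$

**Step (iii): $K_i\ge h^i$ for $1\le i\le d-1$.** This step shows that the small games are as expensive as planned. Let a token start at $g_{i+1}$ with weight $x$ and process $U_i=(U_{i-1}\,i)^{h+1}$, which consists of $h+1$ blocks. All letters are at most $i\le d-1$, so the token is never annihilated and its weight never decreases. As long as $R$ is not used it stays at $g_{i+1}$ and doubles at each step. There are three possibilities.

Suppose $R$ is never used. Then the weight is multiplied by $2^{u_i}\ge2^{h^{i+1}}\ge2^{h^i}$, by (4).

Suppose $R$ is first used in a block of index at least $2$. Then the first block alone multiplies the weight by $2^{u_{i-1}+1}\ge2^{u_{i-1}}\ge2^{h^i}$, by (4).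

Suppose $R$ is first used in the first block. If this happens inside $U_{i-1}$, the token is in $S_i$ after $U_{i-1}$, and by (i) letter $i$ takes it to $g_i$ with its weight doubled. If it happens at the last letter $i$ of the block, then $T_iRb=2g_i$. In either case the token is at $g_i$ at the end of the first block, with weight at least $2x$. There remain $h$ blocks, and (ii) applies to each of them as long as (b) occurred in those before it, since (b) returns the token to $g_i$. If (a) occurs in one of them, consider the first such block: it multiplies the weight by at least $2^{u_{i-1}}\ge2^{h^i}$, and the weight does not decrease later. If (b) occurs in all $h$ blocks, the total factor is at least $2\cdot2^{h(1+K_{i-1})}$.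

Altogether
$$K_i\ \ge\ \min\{\,h^i,\ 1+h(1+K_{i-1})\,\}\qquad(1\le i\le d-1). \tag{5}$$
For $i=1$, using $K_0\ge0$, the right side is at least $\min\{h,1+h\}=h$. For $i\ge2$, if $K_{i-1}\ge h^{i-1}$, then $1+h(1+K_{i-1})\ge h\cdot h^{i-1}=h^i$, so $K_i\ge h^i$. By induction the claim holds for all $1\le i\le d-1$.

### 7.7. The top level and the exponent

**Step (iv): a large weight is forced.** Consider the word $d\,U_d$, extended arbitrarily to an infinite sequence. By (4) its length is $1+u_d\le1+4^dh^{d+1}$. Let the $B$'s be arbitrary, and start a token at $z_1$ with weight $1$. After the first letter it is at $2g_d$ for either choice of $B_1$, since $Rz_1=z_1$ and $T_dz_1=2g_d$. Then it processes $U_d=(U_{d-1}\,d)^{h+1}$, and we apply (ii) with $i=d$ to the blocks one after another.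

Suppose (a) occurs in some block, and take the first one. The token is at $g_d$ at the start of that block, with weight at least $2$. Just before it is annihilated its weight is at least $2\cdot2^{u_{d-1}}\ge2^{h^d}$, by (4).

Otherwise (b) occurs in all $h+1$ blocks, and the final weight is at least $2^{(h+1)(1+K_{d-1})}$. If $d\ge2$, then $K_{d-1}\ge h^{d-1}$ by (iii), and $(h+1)(1+K_{d-1})\ge h\cdot h^{d-1}=h^d$. If $d=1$, then $K_0\ge0$ gives $(h+1)(1+K_0)\ge h=h^d$.

In both cases some product within the first $1+u_d$ steps has norm at least $2^{h^d}$, for every choice of $\{B_n\}$. Since $\kappa$ is nondecreasing,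
$$\kappa(n)\ge2^{h^d}\qquad\text{whenever } n\ge1+4^dh^{d+1}. \tag{6}$$

**Step (v): from $h$ to $n$.** Let $n\ge1+4^d$, and let $h\ge1$ be the largest integer with $1+4^dh^{d+1}\le n$. Then $n<1+4^d(h+1)^{d+1}\le1+4^d(2h)^{d+1}$. Since $n\ge2$, we have $n-1\ge n/2$, so
$$h^{d+1}>\frac{n-1}{4^d2^{d+1}}\ge\frac{n}{4^d2^{d+2}}=\frac{n}{2^{3d+2}} .$$
Hence $h^d\ge c\,n^{d/(d+1)}$ with $c=2^{-(3d+2)d/(d+1)}$, and (6) gives $\kappa(n)\ge2^{c\,n^{d/(d+1)}}$ for all $n\ge1+4^d$.

**Step (vi): no fixed exponent below $1$.** Let $\theta<1$. Choose $d$ with $d/(d+1)>\theta$. For the pair just constructed, $\log\kappa(n)\ge(c\log2)\,n^{d/(d+1)}$ for all large $n$, and this is not $O(n^\theta)$. So no bound $\kappa(n)\le e^{O(n^\theta)}$ holds for all right-bounded pairs. $\blacksquare$
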